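# Jacobi cusp forms of index one: the Bergman kernel has supremum of order $N^{1/2}$

Throughout, $k\ge 4$ is an even integer, $\kappa:=k-\tfrac12\ (\ge\tfrac72)$, $e(x)=e^{2\pi i x}$, $\tau=u+iv\in\mathbf H$, $z=x+iy\in\mathbf C$, $q=e(\tau)$, $\zeta=e(z)$ and $d\mu=v^{-2}\,du\,dv$. Constants implied by $\ll$, $O(\cdot)$, $\asymp$ depend only on $k$ unless something else is said.

## 1. Level one, where the kernel is bounded

Take an orthonormal basis of a space of Jacobi cusp forms, add up the squared absolute values of its members with the invariant weight, and ask how large this sum can be at a point. If the level $N$ grows, does the maximum stay bounded?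

**Definitions.** Let $\Gamma$ be a conjugate $\sigma^{-1}\Gamma_0(N)\sigma$ with $\sigma\in SL_2(\mathbf Z)$. For $\gamma=\begin{pmatrix}a&b\\c&d\end{pmatrix}\in SL_2(\mathbf Z)$ put
$$(\varphi|_k\gamma)(\tau,z)=(c\tau+d)^{-k}\,e\Big(\frac{-cz^2}{c\tau+d}\Big)\,\varphi\Big(\gamma\tau,\frac z{c\tau+d}\Big).$$
This is a right action. The space $J^{cusp}_{k,1}(\Gamma)$ consists of the holomorphic $\varphi$ on $\mathbf H\times\mathbf C$ such that

- $\varphi|_k\gamma=\varphi$ for $\gamma\in\Gamma$;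
- $e(\lambda^2\tau+2\lambda z)\,\varphi(\tau,z+\lambda\tau+\mu)=\varphi(\tau,z)$ for $\lambda,\mu\in\mathbf Z$;
- for every $\sigma\in SL_2(\mathbf Z)$, $\varphi|_k\sigma=\sum c(n,r)q^n\zeta^r$ with $c(n,r)=0$ unless $4n>r^2$. (Here $r\in\mathbf Z$, and $n$ is rational with bounded denominator.)

For $\Gamma=\Gamma_0(N)$ we write $J^{cusp}_{k,1}(N)$. We recall that these spaces are finite-dimensional. Put
$$\widetilde\varphi(\tau,z)=v^{k/2}e^{-2\pi y^2/v}|\varphi(\tau,z)|,\qquad \langle\varphi,\psi\rangle=\int\varphi\,\overline\psi\,v^ke^{-4\pi y^2/v}\,\frac{du\,dv\,dx\,dy}{v^3},$$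
the integral being over a fundamental domain of $\Gamma\ltimes\mathbf Z^2$, with no normalization by volume. Since $-I$ acts by $z\mapsto-z$, this integral is $\frac12\int_{\Gamma\backslash\mathbf H}\int_{\mathbf C/(\mathbf Z\tau+\mathbf Z)}$. For an orthonormal basis $(\varphi_j)$ of $J^{cusp}_{k,1}(\Gamma)$ let
$$B_\Gamma(\tau,z)=\sum_j\widetilde\varphi_j(\tau,z)^2,\qquad \sup(J^{cusp}_{k,1}(N))=\sup_{(\tau,z)}B_{\Gamma_0(N)}(\tau,z).$$
$B_\Gamma$ is the Bergman kernel on the diagonal; it does not depend on the basis.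

The paper of Pramath Anamby and Soumya Das, "New and old Saito-Kurokawa lifts classically via $L^2$ norms and bounds on their supnorms: level aspect", arXiv:2403.17401 (2024), states that $1\ll\sup(J^{cusp}_{k,1}(N))\ll N^{1/2}$ for square-free $N$, and is the source of the following conjecture: for even $k\ge4$ and large (square-free) $N$, $\sup(J^{cusp}_{k,1}(N))\asymp1$. We shall see that the conjecture is false and that $N^{1/2}$ is the true order. We start with $N=1$, where boundedness is easy. Three tools from this case serve for all $N$.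

**Invariance of $\widetilde\varphi$.** Write $z=p\tau+s$ with $p,s$ real, so $y=pv$. Then $|e(pz)|=e^{-2\pi py}=e^{-2\pi y^2/v}$, so $\widetilde\varphi=v^{k/2}|e(pz)\varphi|$. Let $\gamma\in SL_2(\mathbf Z)$ and $z'=\frac z{c\tau+d}$. Solving $p'(a\tau+b)+s'(c\tau+d)=p\tau+s$ gives $z'=p'\gamma\tau+s'$ with $p'=pd-sc$, $s'=as-bp$, and
$$pz-p'z'=\frac{z\,\big(p(c\tau+d)-(pd-sc)\big)}{c\tau+d}=\frac{z\cdot c(p\tau+s)}{c\tau+d}=\frac{cz^2}{c\tau+d}.$$
Hence, for every $\gamma\in SL_2(\mathbf Z)$,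
$$\widetilde{\varphi|_k\gamma}(\tau,z)=v^{k/2}|c\tau+d|^{-k}\Big|e\Big(pz-\frac{cz^2}{c\tau+d}\Big)\varphi(\gamma\tau,z')\Big|=\widetilde\varphi(\gamma\tau,z'). \tag{1}$$
For a translation $z''=z+\lambda\tau+\mu$ we have $p''=p+\lambda$, and $p''z''=pz+2\lambda z+\lambda^2\tau+(\text{real number})$, because $p\lambda\tau=\lambda z-\lambda s$. So $\widetilde\varphi$ is also invariant under $\mathbf Z^2$ when $\varphi$ is a Jacobi form.

**Theta decomposition.** For $\mu\in\{0,1\}$ let $\theta_\mu(\tau,z)=\sum_{r\equiv\mu(2)}q^{r^2/4}\zeta^r$ and $\theta=(\theta_0,\theta_1)^t$. Every holomorphic $\varphi$ with the $\mathbf Z^2$-invariance is uniquely $\varphi=h_0\theta_0+h_1\theta_1=h^t\theta$ with $h=(h_0,h_1)^t$ holomorphic on $\mathbf H$ (Eichler–Zagier, *The Theory of Jacobi Forms*, §5). Indeed, period $1$ in $z$ gives $\varphi=\sum_rc_r(\tau)\zeta^r$ with $c_r$ holomorphic. The $\lambda$-invariance gives $c_{r+2\lambda}=c_rq^{\lambda r+\lambda^2}$.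 Since $\frac{(r+2\lambda)^2}4=\frac{r^2}4+\lambda r+\lambda^2$, the function $c_rq^{-r^2/4}$ depends only on $r$ mod $2$; it is $h_{r\bmod 2}$.

**Size of the theta functions.** With $y=pv$,
$$\big|q^{r^2/4}\zeta^r\big|\,e^{-2\pi y^2/v}=e^{-\frac{\pi v}2(r^2+4rp+4p^2)}=e^{-\frac{\pi v}2(r+2p)^2}. \tag{2}$$
Put $\Theta:=e^{-2\pi y^2/v}\,\overline{\theta(\tau,z)}\in\mathbf C^2$. Then, for $v\ge\frac{\sqrt3}2$,
$$|\Theta_0|^2+|\Theta_1|^2\le1+O(e^{-\pi v/8}). \tag{3}$$
To see this, put $S_\mu(\rho)=\sum_{r\equiv\mu(2)}e^{-\frac{\pi v}2(r+\rho)^2}$, so $|\Theta_\mu|\le S_\mu(2p)$ by (2). The shift $\rho\mapsto\rho+1$ exchanges $S_0$ and $S_1$, so $S_0^2+S_1^2$ has period $1$ and we may take $|\rho|\le\frac12$. The term $r=0$ is at most $1$. For $|r|=m\ge1$ we have $(r+\rho)^2\ge(m-\frac12)^2=\frac14+m(m-1)$, so all other terms together are at most $2e^{-\pi v/8}\sum_{m\ge1}e^{-\pi vm(m-1)/2}=O(e^{-\pi v/8})$. Thus $S_0\le1+O(e^{-\pi v/8})$ and $S_1=O(e^{-\pi v/8})$,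 which gives (3).

Since $\Theta^*h=e^{-2\pi y^2/v}h^t\theta$ and $k=\kappa+\frac12$,
$$\widetilde\varphi(\tau,z)^2=\sqrt v\cdot v^\kappa\,|\Theta^*h(\tau)|^2. \tag{4}$$

**Proposition 1.** For $N=1$ the kernel satisfies $B_{SL_2(\mathbf Z)}(\tau,z)\ll v^ke^{-3\pi v}$ for $v\ge\frac{\sqrt3}2$. In particular $\sup(J^{cusp}_{k,1}(1))<\infty$.

*Proof.* By (1) and invariance, $B$ is invariant under $SL_2(\mathbf Z)$, and every $\tau$ is equivalent to a point with $v\ge v_0:=\frac{\sqrt3}2$; so the first claim implies the second. Let $\varphi=h^t\theta$ be in the space. Writing $h_\mu=\sum a_\mu(\nu)q^\nu$, the coefficient of $q^n\zeta^r$ in $\varphi$ is $a_{r\bmod2}(n-\frac{r^2}4)$. So the cusp condition says that only $\nu>0$ occur. As $n\in\mathbf Z$, this means $\nu\in\{1,2,\dots\}$ for $\mu=0$ and $\nu\in\{\frac34,\frac74,\dots\}$ for $\mu=1$. Hence for $v\ge v_0$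
$$|h_\mu(\tau)|\le e^{-2\pi\cdot\frac34(v-v_0)}\sum_\nu|a_\mu(\nu)|e^{-2\pi\nu v_0}\ll_\varphi e^{-3\pi v/2}.$$
By (4) and (3), $\widetilde\varphi^2\le v^k|\Theta|^2|h|^2\ll_\varphi v^ke^{-3\pi v}$. Sum over the finite basis, which depends only on $k$. $\square$

The space can be zero. For $k=4$, $N=1$ write $\varphi=\chi_0+\chi_2z^2+\cdots$ (even in $z$ because $-I$ acts trivially). Then $\chi_0=\varphi(\tau,0)\in S_4(SL_2(\mathbf Z))=0$. The leading coefficient $\chi_2$ then lies in $S_6(SL_2(\mathbf Z))=0$. So $\varphi(\tau,\cdot)$ vanishes to order at least $4$ at $z=0$, whereas a nonzero function with this quasi-periodicity has exactly two zeros in a period parallelogram. Hence $\varphi=0$. So lower bounds such as $1\ll\sup$ are to be read for large $N$.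

**What changes for general $N$?** Two things. First, the basis now varies with $N$, so estimates form by form are useless; the whole sum has to be controlled at once. Second, look at the mechanism: (4) contains a factor $\sqrt v$, which grows, and Proposition 1 wins because $h$ decays like $e^{-2\pi\nu_{\min}v}$ as soon as $v\gg1$. At a cusp of width $w$ the exponents $\nu$ lie in $\frac1{4w}\mathbf Z$, and the decay starts only at $v\asymp w$. We have to find out what $\sqrt v$ does in the range $1\le v\le w$.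

## 2. Integrating over the fibre, and the factor $\sqrt v$ it hides

**Norms.** This step turns the Petersson product into a product of the vectors $h$. On the fibre use coordinates $p\in[0,1]$, $x\in[0,1]$, with $dx\,dy=v\,dx\,dp$. Integrating $\theta_\mu\overline{\theta_\nu}$ over $x$ leaves only pairs of equal $r$, so only $\mu=\nu$ survives. By (2), with $r=2n+\mu$,
$$\int_{\mathbf C/(\mathbf Z\tau+\mathbf Z)}\theta_\mu\overline{\theta_\nu}\,e^{-4\pi y^2/v}dx\,dy=\delta_{\mu\nu}\,v\sum_{n\in\mathbf Z}\int_0^1e^{-4\pi v(n+\frac\mu2+p)^2}dp=\delta_{\mu\nu}\,v\int_{\mathbf R}e^{-4\pi vp^2}dp=\delta_{\mu\nu}\frac{\sqrt v}2. \tag{5}$$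
Hence
$$\langle\varphi,\psi\rangle=\frac12\int_{\Gamma\backslash\mathbf H}h_\psi^*h_\varphi\,\frac{\sqrt v}2\,v^{k-3}du\,dv=\frac14\int_{\Gamma\backslash\mathbf H}h_\psi^*h_\varphi\,v^\kappa\,d\mu. \tag{6}$$
So an orthonormal basis $\varphi_j=h_j^t\theta$ corresponds to $h_j=2g_j$ with $(g_j)$ orthonormal for $(g,f)\mapsto\int_{\Gamma\backslash\mathbf H}f^*g\,v^\kappa d\mu$. Put $M_\Gamma(\tau):=v^\kappa\sum_jh_j(\tau)h_j(\tau)^*$, a positive semidefinite $2\times2$ matrix. Summing (4) over $j$,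
$$B_\Gamma(\tau,z)=\sqrt v\;\Theta^*M_\Gamma(\tau)\,\Theta. \tag{7}$$
By (5), the average of $\overline{\Theta_\mu}\Theta_\nu$ over the fibre with respect to the probability measure $dx\,dy/v$ is $\delta_{\mu\nu}/(2\sqrt v)$, so
$$\int_{\mathbf C/(\mathbf Z\tau+\mathbf Z)}B_\Gamma(\tau,z)\,\frac{dx\,dy}v=\frac12\,\mathrm{tr}\,M_\Gamma(\tau). \tag{8}$$

**The natural first attempt.** Equation (8) removes $z$ and leaves the kernel of a space of vector-valued cusp forms of weight $\kappa$ in $\tau$ alone. We shall prove in Section 9 that $\frac12\mathrm{tr}\,M_\Gamma$ is $O(1)$ uniformly in $N$ and that its supremum over $\tau$ is $\gg1$ for large $N$. This makes $\sup\asymp1$ look plausible. The argument stops at the passage from the average to the points of the fibre. The average of $|\Theta_0|^2+|\Theta_1|^2$ is $1/\sqrt v$, but at $z=0$ and $u=0$ we have $\Theta_0=\sum_{r\,\mathrm{even}}e^{-\pi vr^2/2}\ge1$. By (2), the mass of $\Theta_0$ sits on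 a strip of width about $v^{-1/2}$ in $p$. So passing to points can cost a factor $\sqrt v$, and we need to know whether $M_\Gamma$ is still of size $1$ when $v$ is large.

**Cusp widths.** Let $\sigma=\begin{pmatrix}a&b\\c&d\end{pmatrix}\in SL_2(\mathbf Z)$, $n\in\mathbf Z$ and $T=\begin{pmatrix}1&1\\0&1\end{pmatrix}$. Then
$$\sigma T^n\sigma^{-1}=I+n\begin{pmatrix}-ac&a^2\\-c^2&ac\end{pmatrix},$$
which is in $\Gamma_0(N)$ if and only if $N\mid nc^2$. So the elements of $\Gamma=\sigma^{-1}\Gamma_0(N)\sigma$ with lower left entry $0$ are $\pm T^{nw}$, $n\in\mathbf Z$, with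
$$w=\frac N{\gcd(N,c^2)},$$
the *width* of $\Gamma$ at $\infty$; every $c\in\mathbf Z$ occurs. For a prime $N=p$ the widths are $1$ ($c=0$) and $p$ ($c=1$, the cusp $0$). For $N=4$ they are $1,4,1$ for $c=0,1,2$, so the divisor $2$ is not a width. For square-free $N$ we have $w=N/\gcd(N,c)$, and all divisors of $N$ occur. For every $N$, $w=N$ occurs and is the largest width.

**A computation by hand with one Fourier mode.** This is a model, not part of the proof. Replace $\Gamma\backslash\mathbf H$ by the strip $0\le u<w$, $v>0$, and take a single mode $h_\mu=a\,q^{x/w}$, $x>0$, the other component being zero. By (6) the square of its norm is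
$$\tfrac14|a|^2w\int_0^\infty v^{\kappa-2}e^{-4\pi xv/w}dv=\tfrac14|a|^2w\Big(\frac w{4\pi x}\Big)^{\kappa-1}\Gamma(\kappa-1).$$
At a point of the fibre where $|\Theta_\mu|\approx1$, (4) gives $\widetilde\varphi^2\approx|a|^2v^ke^{-4\pi xv/w}$, which is largest at $v=\frac{kw}{4\pi x}$, with value $|a|^2(\frac w{4\pi x})^kk^ke^{-k}$. The quotient is
$$\frac4w\Big(\frac w{4\pi x}\Big)^{3/2}\frac{k^ke^{-k}}{\Gamma(k-\frac32)}=\sqrt w\;x^{-3/2}E_k,\qquad E_k:=\frac{k^ke^{-k}}{2\pi^{3/2}\Gamma(k-\frac32)}.$$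
So the model predicts $\sqrt w$, reached at height $v\asymp w$. It also predicts that a small $x$ is best. Which $x$ are allowed? We shall see in Section 4 that invariance under $T^w$ reads $h_0(\tau+w)=h_0(\tau)$, $h_1(\tau+w)=i^{-w}h_1(\tau)$. So $x\in\mathbf Z$ for $\mu=0$ and $x\equiv-\frac w4\pmod1$ for $\mu=1$. The residue of $w$ mod $4$ matters.

## 3. The asymptotic formula and its consequences

For $\alpha\in(0,1]$ and $t>0$ put
$$G_\alpha(t)=\frac{\kappa-1}\pi\,\frac{(4\pi t)^\kappa}{\Gamma(\kappa)}\sum_{m\ge0}(m+\alpha)^{\kappa-1}e^{-4\pi(m+\alpha)t},\qquad D_k(\alpha)=\sup_{t>0}\sqrt t\,G_\alpha(t).$$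
For an integer $w\ge1$ let $\beta(w)\in\{\frac14,\frac12,\frac34,1\}$ with $\beta(w)\equiv-\frac w4\pmod1$, so $\beta=\frac34,\frac12,\frac14,1$ for $w\equiv1,2,3,0\pmod4$. Let $C_k(w)=\max\big(D_k(1),D_k(\beta(w))\big)$. In terms of the model, $G_\alpha$ collects all modes $x=m+\alpha$ at once, with $t=v/w$.

**Theorem.** There is $A_k$ such that for every $N\ge1$ (square-free or not)
$$\Big|\sup(J^{cusp}_{k,1}(N))-\max_w\sqrt w\,C_k(w)\Big|\le A_k,$$
where $w$ runs over the widths $N/\gcd(N,c^2)$ $(c\in\mathbf Z)$ of the cusps of $\Gamma_0(N)$. For square-free $N$ these are all divisors of $N$. Moreover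
$$\alpha^{-3/2}E_k\le D_k(\alpha)\le(\alpha^{-3/2}+2\alpha^{-1/2})E_k. \tag{9}$$

**Corollary.**

(a) For all $N\ge1$: $D_k(1)\sqrt N-A_k\le\sup(J^{cusp}_{k,1}(N))\le D_k(\tfrac14)\sqrt N+A_k$, with $D_k(1)\ge E_k>0$. Hence $\sup(J^{cusp}_{k,1}(N))\asymp_kN^{1/2}$ for large $N$, and the conjecture is false.

(b) $N^{-1/2}\sup(J^{cusp}_{k,1}(N))$ has no limit. Along primes $\equiv3\pmod 4$ it tends to $D_k(\frac14)\ge8E_k$. Along primes $\equiv1\pmod4$ it tends to $\max(D_k(1),D_k(\frac34))<4E_k$. The limsup over all (square-free) $N$ equals $D_k(\frac14)$.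

(c) The average over the fibre $\mathbf C/(\mathbf Z\tau+\mathbf Z)$ of the Bergman kernel does satisfy $\sup_\tau(\cdot)\asymp_k1$ for large $N$.

The plan is this. We write $M_\Gamma$ as an explicit sum over $\Gamma$ (Section 5). High in a cusp we show that only the translations in $\Gamma$ matter, and their contribution is exactly $\mathrm{diag}(G_1(v/w),G_{\beta(w)}(v/w))$ (Section 6). Then we combine this with (3) and (7).

## 4. The vectors $h$ as automorphic forms, and the change of cusp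

**Step 1: how $\theta$ transforms.** From $r^2/4\in\mathbf Z$ for even $r$ and $r^2/4\in\frac14+\mathbf Z$ for odd $r$,
$$\theta(\tau+1,z)=\mathrm{diag}(1,i)\,\theta(\tau,z).$$
For the inversion, $\theta_\mu(-\frac1\tau,\frac z\tau)=\sum_nf(n+\frac\mu2)$ with $f(x)=e\big(-\frac{x^2}\tau+\frac{2xz}\tau\big)=e(\frac{z^2}\tau)\,e\big(-\frac{(x-z)^2}\tau\big)$. Shifting the contour and using $\int e^{-\pi ax^2}e(-x\xi)dx=a^{-1/2}e^{-\pi\xi^2/a}$ with $a=2i/\tau$, the Fourier transform of $f$ at $\xi$ is $e(\frac{z^2}\tau)e(-z\xi)(\frac\tau{2i})^{1/2}e(\frac{\tau\xi^2}4)$. Poisson summation $\sum_nf(n+\frac\mu2)=\sum_{\xi\in\mathbf Z}\hat f(\xi)(-1)^{\xi\mu}$ and $\xi\mapsto-\xi$ give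
$$e(-z^2/\tau)\,\theta(-1/\tau,z/\tau)=(\tau/i)^{1/2}\,\frac1{\sqrt2}\begin{pmatrix}1&1\\1&-1\end{pmatrix}\theta(\tau,z).$$
These two transformations generate $SL_2(\mathbf Z)$. The functions $\theta_0(\tau,\cdot),\theta_1(\tau,\cdot)$ are linearly independent (their Fourier supports are disjoint), and $\theta\mapsto e(\frac{-cz^2}{c\tau+d})\theta(\gamma\tau,\frac z{c\tau+d})$ is a right action. So for each $\gamma\in SL_2(\mathbf Z)$ there is a unique matrix $A(\gamma,\tau)$, holomorphic in $\tau$, with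
$$e\Big(\frac{-cz^2}{c\tau+d}\Big)\theta\Big(\gamma\tau,\frac z{c\tau+d}\Big)=A(\gamma,\tau)\theta(\tau,z),\qquad A(\gamma\delta,\tau)=A(\gamma,\delta\tau)A(\delta,\tau).$$
Moreover $AA^*=|c\tau+d|\,I$: this holds for the two generators, and both sides are multiplicative in the sense of the cocycle relation. In words, $A$ is $|c\tau+d|^{1/2}$ times a unitary matrix.

**Step 2: the automorphy factor of $h$.** Put $j_\gamma(\tau)=(c\tau+d)^kA(\gamma,\tau)^{-t}$ (inverse transpose). Then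
$$j_{\gamma\delta}(\tau)=j_\gamma(\delta\tau)j_\delta(\tau),\qquad j_\gamma^*j_\gamma=|c\tau+d|^{2k}\big((A^*A)^t\big)^{-1}=|c\tau+d|^{2\kappa}I. \tag{10}$$
Further $(h^t\theta)|_k\gamma=(c\tau+d)^{-k}h(\gamma\tau)^tA\,\theta=(h|\gamma)^t\theta$ with
$$(h|\gamma)(\tau)=j_\gamma(\tau)^{-1}h(\gamma\tau),\qquad h|\gamma\delta=(h|\gamma)|\delta.$$
As $k$ is even and $\theta(\tau,-z)=\theta(\tau,z)$, $j_{-I}=I$. For translations,
$$j_{T^n}^{-1}=\mathrm{diag}(1,i^n). \tag{11}$$
By (10), $|(h|\gamma)(\tau)|=|c\tau+d|^{-\kappa}|h(\gamma\tau)|$, that is,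
$$v^{\kappa/2}|(h|\gamma)(\tau)|=\mathrm{Im}(\gamma\tau)^{\kappa/2}|h(\gamma\tau)|. \tag{12}$$

**Step 3: the cusp condition as a boundedness condition.** Let $S(\Gamma)$ be the space of holomorphic $h:\mathbf H\to\mathbf C^2$ with $h|\gamma=h$ for $\gamma\in\Gamma$ and $v^{\kappa/2}|h|$ bounded on $\mathbf H$. We claim that $\varphi\mapsto h$ is a bijection $J^{cusp}_{k,1}(\Gamma)\to S(\Gamma)$. By uniqueness of the theta decomposition, $\varphi|_k\gamma=\varphi$ is equivalent to $h|\gamma=h$. Let $\rho\in SL_2(\mathbf Z)$ and let $w$ be the width of $\rho^{-1}\Gamma\rho$ at $\infty$. By (11), $\mathrm{diag}(1,i^w)(h|\rho)(\tau+w)=(h|\rho)(\tau)$, so $h|\rho$ has period $4w$ and $(h|\rho)_\mu=\sum_{\nu\in\frac1{4w}\mathbf Z}a_\mu(\nu)q^\nu$. The coefficient of $q^n\zeta^r$ in $\varphi|_k\rho=(h|\rho)^t\theta$ is $a_{r\bmod2}(n-\frac{r^2}4)$, so the cusp condition at $\rho$ says $a_\mu(\nu)=0$ for $\nu\le0$.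

If this holds for all $\rho$, then $h|\rho$ decays exponentially as $v\to\infty$, uniformly in $u$, so $v^{\kappa/2}|h|\rho|$ is bounded on the standard fundamental domain of $SL_2(\mathbf Z)$ for each of finitely many representatives $\rho$ of the cosets $\Gamma\rho$. By (12) and the $\Gamma$-invariance of $v^{\kappa/2}|h|$, the function $v^{\kappa/2}|h|$ is bounded on $\mathbf H$. Conversely, if $v^{\kappa/2}|h|$ is bounded, so is $v^{\kappa/2}|h|\rho|$ by (12), and $|a_\mu(\nu)|\ll_h v^{-\kappa/2}e^{2\pi\nu v}\to0$ as $v\to\infty$ for $\nu\le0$.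

**Step 4: change of cusp.** The measure $v^{-3}du\,dv\,dx\,dy$ is invariant under $(\tau,z)\mapsto(\gamma\tau,\frac z{c\tau+d})$: the factors are $|c\tau+d|^{6}$, $|c\tau+d|^{-4}$, $|c\tau+d|^{-2}$ for $v^{-3}$, $du\,dv$, $dx\,dy$. By (1) (polarized), $\varphi\mapsto\varphi|_k\sigma$ is an isometry from $J^{cusp}_{k,1}(N)$ onto $J^{cusp}_{k,1}(\sigma^{-1}\Gamma_0(N)\sigma)$, and
$$B_{\Gamma_0(N)}\Big(\sigma\tau,\frac z{c\tau+d}\Big)=B_{\sigma^{-1}\Gamma_0(N)\sigma}(\tau,z)\qquad(\sigma\in SL_2(\mathbf Z)). \tag{13}$$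
So instead of approaching a cusp of $\Gamma_0(N)$, we may go to $i\infty$ with a conjugate group.

## 5. The matrix $M_\Gamma$ as a sum over the group

The sum over an unknown basis is now replaced by a sum over $\Gamma$. Note that $\frac{\gamma\tau-\bar\tau}{2i}$ has positive real part, so its powers are defined with the principal branch.

**Lemma 1.**
$$M_\Gamma(\tau)=\frac{\kappa-1}\pi\,v^\kappa\sum_{\gamma\in\Gamma/\{\pm1\}}\Big(\frac{\gamma\tau-\bar\tau}{2i}\Big)^{-\kappa}j_\gamma(\tau)^{-1}.$$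

*Proof.* Fix $\tau$ and a vector $\eta\in\mathbf C^2$. Put $X(\tau')=\frac{\tau'-\bar\tau}{2i}$, $P_0(\tau')=X(\tau')^{-\kappa}\eta$ and $c_\kappa=\frac{\kappa-1}{4\pi}$.

**(i) A reproducing formula on $\mathbf H$.** Let $f:\mathbf H\to\mathbf C^2$ be holomorphic with $v^{\kappa/2}|f|$ bounded. We show
$$\eta^*f(\tau)=c_\kappa\int_{\mathbf H}P_0(\tau')^*f(\tau')\,v'^\kappa\,d\mu(\tau'). \tag{14}$$
Map $\mathbf H$ to the unit disc by $\xi=\frac{\tau'-\tau}{\tau'-\bar\tau}$ and put $g(\xi)=X^\kappa f(\tau')$, holomorphic in the disc. Then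
$$1-|\xi|^2=\frac{|\tau'-\bar\tau|^2-|\tau'-\tau|^2}{|\tau'-\bar\tau|^2}=\frac{4vv'}{|\tau'-\bar\tau|^2}=\frac{vv'}{|X|^2},\qquad d\mu=\frac{4\,dA(\xi)}{(1-|\xi|^2)^2},$$
and $P_0^*f=\overline X^{-\kappa}\eta^*f=|X|^{-2\kappa}\eta^*g$. So the integrand is $v^{-\kappa}\,\eta^*g(\xi)\,(1-|\xi|^2)^{\kappa-2}\,4\,dA$. Its absolute value is $O\big((1-|\xi|^2)^{\kappa/2-2}\big)dA$, with a constant depending on $f,\tau,\eta$: indeed $|P_0^*f|v'^\kappa\ll|X|^{-\kappa}v'^{\kappa/2}=v^{-\kappa/2}(1-|\xi|^2)^{\kappa/2}$. This is integrable because $\kappa>2$. By the mean value property on circles,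
$$\int_{\mathbf H}P_0^*f\,v'^\kappa d\mu=v^{-\kappa}\,\eta^*g(0)\cdot4\pi\int_0^1(1-s)^{\kappa-2}ds=v^{-\kappa}\,\eta^*g(0)\,\frac{4\pi}{\kappa-1}.$$
Finally $g(0)=v^\kappa f(\tau)$, since $X(\tau)=v$. This is (14).

**(ii) The series $P=c_\kappa\sum_{\gamma\in\Gamma/\pm1}P_0|\gamma$ lies in $S(\Gamma)$.** By (12) and the formula for $1-|\xi|^2=\cosh(\frac12d(\tau',\tau))^{-2}$, where $d$ is hyperbolic distance,
$$v'^{\kappa/2}|(P_0|\gamma)(\tau')|=|\eta|\,\mathrm{Im}(\gamma\tau')^{\kappa/2}|X(\gamma\tau')|^{-\kappa}=|\eta|\,v^{-\kappa/2}\cosh\big(\tfrac12d(\tau',\gamma^{-1}\tau)\big)^{-\kappa}.$$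
A point lies in at most $m:=\#\{\delta\in\Gamma/\pm1:d(\tau,\delta\tau)<2\}<\infty$ of the unit balls around the points $\gamma^{-1}\tau$. A ball of radius $R$ has area $4\pi\sinh^2(R/2)$. Comparing areas, $\#\{\gamma:d(\tau',\gamma^{-1}\tau)\le R\}\ll_\tau e^R$ uniformly in $\tau'$. Since $\cosh(x)\ge\frac12e^x$, the sum over $\gamma$ with $d(\tau',\gamma^{-1}\tau)\ge R$ is $\ll_\tau\sum_{n\ge R-1}e^{n}e^{-\kappa n/2}$, which tends to $0$ as $R\to\infty$ because $\kappa>2$. For $\tau'$ in a compact set, all but finitely many $\gamma$ satisfy $d(\tau',\gamma^{-1}\tau)\ge R$. So the series converges locally uniformly, $P$ is holomorphic, and $v'^{\kappa/2}|P|$ is bounded on $\mathbf H$. From $(P_0|\gamma)|\delta=P_0|\gamma\delta$ we get $P|\delta=P$ for $\delta\in\Gamma$.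

**(iii) Unfolding.** Let $f\in S(\Gamma)$. For $\gamma\in\Gamma$ we have $f(\gamma\tau')=j_\gamma(\tau')f(\tau')$ and $P_0(\gamma\tau')=j_\gamma(\tau')(P_0|\gamma)(\tau')$. By (10),
$$P_0(\gamma\tau')^*f(\gamma\tau')\,\mathrm{Im}(\gamma\tau')^\kappa=(P_0|\gamma)(\tau')^*f(\tau')\,v'^\kappa.$$
Splitting the absolutely convergent integral (14) into translates of a fundamental domain gives
$$\eta^*f(\tau)=\int_{\Gamma\backslash\mathbf H}P^*f\,v'^\kappa d\mu\qquad\text{for all }f\in S(\Gamma).$$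
Expand $P\in S(\Gamma)$ in the orthonormal basis $(g_j)$ of the finite-dimensional space $S(\Gamma)$. The coefficient of $g_j$ is $\int g_j^*P\,v'^\kappa d\mu=\overline{\eta^*g_j(\tau)}=g_j(\tau)^*\eta$. So $P(\tau')=\sum_jg_j(\tau')g_j(\tau)^*\eta$. At $\tau'=\tau$,
$$\sum_jg_j(\tau)g_j(\tau)^*\eta=c_\kappa\sum_{\gamma\in\Gamma/\pm1}\Big(\frac{\gamma\tau-\bar\tau}{2i}\Big)^{-\kappa}j_\gamma(\tau)^{-1}\eta$$
for every $\eta$. Multiply by $4v^\kappa$, recall $h_j=2g_j$, and note $4c_\kappa=\frac{\kappa-1}\pi$. $\square$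

## 6. High in a cusp only the translations count

**Lemma 2.** Let $w$ be the width of $\Gamma$ at $\infty$. For $v\ge\frac{\sqrt3}2$,
$$M_\Gamma(\tau)=\mathrm{diag}\big(G_1(v/w),\,G_{\beta(w)}(v/w)\big)+O(v^{2-\kappa})$$
in operator norm, with implied constant depending only on $k$. For fixed $\alpha$, $G_\alpha\ge0$, $G_\alpha(t)\ll1+t$, and $G_\alpha$ decays exponentially as $t\to\infty$. In particular $G_\alpha$ is bounded for $\alpha\in\{\frac14,\frac12,\frac34,1\}$.

*Proof.* **Step 1: the terms with $c\ne0$ are small, uniformly in $\Gamma$.** Choose representatives with $c\ge1$. By (10), $j_\gamma^{-1}$ has norm $|c\tau+d|^{-\kappa}$. Enlarge the sum from $\Gamma$ to $SL_2(\mathbf Z)$. For coprime $(c,d)$ the matrices with this bottom row are $T^n\gamma_0$, $n\in\mathbf Z$. So the norms sum to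
$$\ll v^\kappa\sum_{c\ge1}\ \sum_d|c\tau+d|^{-\kappa}\sum_{n\in\mathbf Z}|n+\gamma_0\tau-\bar\tau|^{-\kappa}.$$
For $Y\ge\frac{\sqrt3}2$ and real $x$, which we may take in $[0,1)$, we have $|n+x|\ge n$ for $n\ge0$ and $|-m+x|\ge m-1$ for $m\ge1$. Hence
$$\sum_{n\in\mathbf Z}\big((n+x)^2+Y^2\big)^{-\kappa/2}\le2\sum_{n\ge0}(n^2+Y^2)^{-\kappa/2}\ll Y^{-\kappa}+\int_0^\infty(s^2+Y^2)^{-\kappa/2}ds\ll Y^{-\kappa}+Y^{1-\kappa}\ll Y^{1-\kappa}.$$
Since $\mathrm{Im}(\gamma_0\tau-\bar\tau)\ge v$, the sum over $n$ is $\ll v^{1-\kappa}$. Since $|c\tau+d|^2=(cu+d)^2+(cv)^2$, the sum over $d$ is $\ll(cv)^{1-\kappa}$. And $\sum_cc^{1-\kappa}<\infty$. The total is $\ll v^\kappa\cdot v^{1-\kappa}\cdot v^{1-\kappa}=v^{2-\kappa}$.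

**Step 2: the terms with $c=0$ are computed exactly.** These are $\gamma=T^{nw}$, for which $\frac{\gamma\tau-\bar\tau}{2i}=v\big(1+\frac{nw}{2iv}\big)$ and $j_\gamma^{-1}=\mathrm{diag}(1,i^{nw})$ by (11). With $t=v/w$ they give $\frac{\kappa-1}\pi\,\mathrm{diag}(S_0,S_1)$, where
$$S_\mu=\sum_{n\in\mathbf Z}\Big(1+\frac n{2it}\Big)^{-\kappa}e\Big(\frac{\mu nw}4\Big).$$
We claim that for every real $\alpha$
$$\sum_{n\in\mathbf Z}\Big(1+\frac n{2it}\Big)^{-\kappa}e(-n\alpha)=\frac{(4\pi t)^\kappa}{\Gamma(\kappa)}\sum_{x>0,\ x\equiv\alpha\,(1)}x^{\kappa-1}e^{-4\pi xt}. \tag{15}$$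
Indeed $1+\frac n{2it}=\frac1{4\pi t}(4\pi t-2\pi in)$, and $\Gamma(\kappa)(4\pi t-2\pi in)^{-\kappa}=\int_0^\infty x^{\kappa-1}e^{-4\pi xt}e(nx)dx=\hat F(-n)$ for $F(x)=x_+^{\kappa-1}e^{-4\pi xt}$. So the left side is $\frac{(4\pi t)^\kappa}{\Gamma(\kappa)}\sum_n\hat F(n)e(n\alpha)$. The periodization $\sum_mF(m+\alpha)$ converges uniformly to a continuous function of $\alpha$, and its Fourier coefficients $\hat F(n)=O_t(|n|^{-\kappa})$ are summable. So it equals its Fourier series, which is (15).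

We use (15) with $\alpha\equiv-\frac{\mu w}4$. For $\mu=0$ the sum is over $x=1,2,\dots$, that is $x=m+1$; for $\mu=1$ it is over $x=m+\beta(w)$. So the diagonal entries are $G_1(t)$ and $G_{\beta(w)}(t)$.

**Step 3: bounds for $G_\alpha$.** Positivity is clear from the definition. By (15), $G_\alpha(t)\ll\sum_n\big(1+\frac{n^2}{4t^2}\big)^{-\kappa/2}\ll1+t$. For $t\ge1$, $e^{-4\pi(m+\alpha)t}\le e^{-2\pi\alpha t}e^{-2\pi m}$, so $G_\alpha(t)\ll_\alpha t^\kappa e^{-2\pi\alpha t}$. $\square$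

So $M_\Gamma$ does stay of size $1$ up to $v\asymp w$: by (15), where the term $n=0$ equals $1$ and the others are $\ll\sum_{n\ne0}(t/|n|)^\kappa$, we have $G_\alpha(t)\to\frac{\kappa-1}\pi$ as $t\to0$. Only for $t=v/w\gg1$ does the exponential decay set in.

## 7. The constants $D_k(\alpha)$

By Lemma 2, $\sqrt t\,G_\alpha(t)\to0$ as $t\to0$ and as $t\to\infty$. It is continuous and positive on $(0,\infty)$. So $D_k(\alpha)$ is finite, positive, and attained at some $t_\alpha>0$.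

**Proof of (9).** For $x>0$ substitute $y=4\pi xt$. Then $\sqrt t\,(4\pi t)^\kappa x^{\kappa-1}=\frac{y^{\kappa+1/2}}{\sqrt{4\pi}}\,x^{-\frac12-\kappa+\kappa-1}=\frac{y^kx^{-3/2}}{\sqrt{4\pi}}$, so
$$\sup_{t>0}\sqrt t\,\frac{\kappa-1}{\pi\Gamma(\kappa)}(4\pi t)^\kappa x^{\kappa-1}e^{-4\pi xt}=x^{-3/2}\,\frac{\kappa-1}{\pi\Gamma(\kappa)\sqrt{4\pi}}\,\sup_{y>0}y^ke^{-y}=x^{-3/2}E_k,$$
using $\Gamma(\kappa)=(\kappa-1)\Gamma(k-\frac32)$ and $\sup y^ke^{-y}=k^ke^{-k}$. This is the model of Section 2. Keeping only the term $m=0$ of $G_\alpha$ gives $D_k(\alpha)\ge\alpha^{-3/2}E_k$. Bounding each term by its own supremum,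
$$D_k(\alpha)\le E_k\sum_{m\ge0}(m+\alpha)^{-3/2}\le E_k\Big(\alpha^{-3/2}+\int_\alpha^\infty x^{-3/2}dx\Big)=(\alpha^{-3/2}+2\alpha^{-1/2})E_k.\qquad\square$$

## 8. Proof of the Theorem

The description of the widths was proved in Section 2.

**Upper bound.** We bound $B$ at an arbitrary point. Every point of $\mathbf H$ is $\sigma\tau$ with $\sigma\in SL_2(\mathbf Z)$ and $\tau$ in the standard fundamental domain. So by (13) every value of $B_{\Gamma_0(N)}$ equals $B_\Gamma(\tau,z)$ for some $\Gamma=\sigma^{-1}\Gamma_0(N)\sigma$ and some $\tau$ with $v\ge\frac{\sqrt3}2$. Let $w$ be the width of $\Gamma$ at $\infty$ and $t=v/w$. By (7), Lemma 2 and (3),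
$$B_\Gamma(\tau,z)\le\sqrt v\,\max\big(G_1(t),G_{\beta(w)}(t)\big)\big(1+O(e^{-\pi v/8})\big)+O(v^{5/2-\kappa}).$$
The main term is $\sqrt v\,G_\alpha(t)=\sqrt w\,\sqrt t\,G_\alpha(t)\le\sqrt w\,D_k(\alpha)$. Since $G_\alpha$ is bounded for the four values of $\alpha$, $\sqrt v\,G_\alpha(t)e^{-\pi v/8}=O(1)$. Since $\kappa\ge\frac72>\frac52$, $v^{5/2-\kappa}=O(1)$. Hence $B_\Gamma(\tau,z)\le\sqrt w\,C_k(w)+O(1)$.

**Lower bound.** For each width $w$ we exhibit a point. Let $\Gamma$ be a conjugate with width $w$ at $\infty$, let $\alpha\in\{1,\beta(w)\}$ with $C_k(w)=D_k(\alpha)$, and put $v=t_\alpha w$. Only four values of $\alpha$ occur, so $t_\alpha$ is bounded above and below in terms of $k$.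

If $v<1$, then $w<1/t_\alpha$, so $\sqrt w\,C_k(w)=O(1)$. As $B\ge0$, there is nothing to prove.

If $v\ge1$, take $\tau=iv$ and choose $z$ on the peak of the right theta function.

- If $\alpha=1$, take $z=0$: then $\Theta_0=\sum_{r\,\mathrm{even}}e^{-\pi vr^2/2}\ge1$.
- If $\alpha=\beta(w)\ne1$, take $z=-\tau/2$, so $p=-\frac12$. As $u=x=0$, all terms of $\theta_1$ are positive, and by (2) $\Theta_1=\sum_{r\,\mathrm{odd}}e^{-\frac{\pi v}2(r-1)^2}\ge1$.

The entries $G$ are nonnegative, so in (7) we may drop the other diagonal entry. The error matrix contributes $O(\sqrt v\,v^{2-\kappa}|\Theta|^2)=O(v^{5/2-\kappa})$ by (3). Hence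
$$B_\Gamma(\tau,z)\ge\sqrt v\,G_\alpha(v/w)-O(v^{5/2-\kappa})=\sqrt w\,\sqrt{t_\alpha}\,G_\alpha(t_\alpha)-O(1)=\sqrt w\,C_k(w)-O(1).$$
By (13) this is a value of $B_{\Gamma_0(N)}$. Taking the maximum over $w$ proves the Theorem, together with (9) from Section 7. $\blacksquare$

## 9. Failure of the conjecture, primes mod 4, and the bounded fibre average

By (9),
$$D_k(1)\le3E_k,\quad D_k(\tfrac12)\le4\sqrt2\,E_k<5.66E_k,\quad D_k(\tfrac34)<3.85E_k,\quad D_k(\tfrac14)\ge8E_k;$$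
for $\alpha=\frac34$ the factor in (9) is $(\frac43)^{3/2}+2(\frac43)^{1/2}=1.539\ldots+2.309\ldots=3.849\ldots$. So $D_k(\frac14)$ is the largest of the four. Hence $D_k(1)\le C_k(w)\le D_k(\frac14)$ always, and $C_k(w)=D_k(\frac14)$ when $w\equiv3\pmod4$.

**Proof of (a).** The width $w=N$ occurs and all widths are $\le N$. So $\sqrt N\,D_k(1)\le\max_w\sqrt w\,C_k(w)\le\sqrt N\,D_k(\frac14)$, and the Theorem gives
$$D_k(1)\sqrt N-A_k\le\sup(J^{cusp}_{k,1}(N))\le D_k(\tfrac14)\sqrt N+A_k,\qquad D_k(1)\ge E_k=\frac{k^ke^{-k}}{2\pi^{3/2}\Gamma(k-\frac32)}>0.$$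
So $\sup(J^{cusp}_{k,1}(N))\to\infty$ like $N^{1/2}$ along all $N$, in particular along square-free $N$. The conjecture is false, and the exponent $\frac12$ in the upper bound quoted in Section 1 is sharp.

**Proof of (b).** For a prime $p$ the widths are $1$ and $p$. Since $C_k(1)\le D_k(\frac14)$ and $C_k(p)\ge D_k(1)>0$, the maximum in the Theorem is $\sqrt p\,C_k(p)$ for large $p$. So $p^{-1/2}\sup(J^{cusp}_{k,1}(p))=C_k(p)+O(p^{-1/2})$. For $p\equiv3\pmod4$ this constant is $D_k(\frac14)\ge8E_k$. For $p\equiv1\pmod4$ we have $\beta(p)=\frac34$ and the constant is $\max(D_k(1),D_k(\frac34))<4E_k$. There are infinitely many primes in both classes, so there is no limit. By (a) the limsup is at most $D_k(\frac14)$, and it is attained along primes $\equiv3\pmod4$, which are square-free.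

**Proof of (c).** By (8) the fibre average of $B_\Gamma(\tau,\cdot)$ with respect to $dx\,dy/v$ is $\frac12\mathrm{tr}\,M_\Gamma(\tau)$. The map $z\mapsto\frac z{c\tau+d}$ carries the fibre over $\tau$ to the fibre over $\sigma\tau$ and preserves the normalized measure. So by (13) we may compute with conjugates $\Gamma$ and $v\ge\frac{\sqrt3}2$. There $\frac12\mathrm{tr}\,M_\Gamma(\tau)=\frac12\big(G_1(t)+G_{\beta(w)}(t)\big)+O(v^{2-\kappa})=O(1)$ by Lemma 2. For the lower bound take the cusp $0$, $w=N$ and $v=N$, so $t=1$. The average is at least $\frac12G_1(1)-O(N^{2-\kappa})$, which is bounded below by a positive constant for large $N$. $\blacksquare$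

**A reformulation for single forms.** By Cauchy–Schwarz, $|\sum_ja_j\varphi_j|^2\le\sum_j|\varphi_j|^2$ when $\sum_j|a_j|^2=1$, with equality for a suitable choice of $(a_j)$ at a given point. So $B(\tau,z)=\max_{\|\varphi\|=1}\widetilde\varphi(\tau,z)^2$, and the Theorem equivalently computes $\max_{\|\varphi\|=1}\|\widetilde\varphi\|_\infty^2$ up to $O_k(1)$. In particular, for every large $N$ there is an $L^2$-normalized $\varphi\in J^{cusp}_{k,1}(N)$ with $\|\widetilde\varphi\|_\infty\gg_kN^{1/4}$.
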